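\title{Positive definite solutions of a diagonal Lyapunov equation: a counterexample and a majorization criterion}

\begin{abstract}
Given real diagonal matrices $B$ and $H$, with $B$ a strict contraction, we minimize $\operatorname{Tr}\Pi$ over diagonal $\Pi\succeq0$ and matrices $\Gamma$ for which the solution $J$ of $J=BJB-\Gamma^\top(I+H\Pi H)^{-1}\Gamma+B\Gamma^\top\Gamma B$ is positive definite. The Lyapunov positivity conjecture asserts that it suffices to consider $\Gamma$ with exactly one nonzero entry per column. We disprove it by a $2\times2$ example. When the entries of $B$ are distinct and nonzero, we describe the feasible $\Pi$ exactly, by inequalities of majorization type. This gives the value of the problem as the minimum of a strictly convex function on a polyhedron, and a criterion for the conclusion of the conjecture. We classify all instances in which $B$ is $2\times 2$, show that the ratio of the two infima is unbounded, and show that, for invertible $B$ and $H$ of size at least that of $B$, the conclusion holds for all $H$ that make the problem feasible if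 and only if $B$ is a multiple of the identity.
\end{abstract}

\section{The problem and the conjecture}\label{sec:intro}

Fix integers $k,n\ge1$ and real diagonal matrices $B=\operatorname{diag}(b_1,\dots,b_k)$ and $H=\operatorname{diag}(h_1,\dots,h_n)$ with $|b_i|<1$ for all $i$. For $\Gamma\in\mathbb R^{n\times k}$ and a diagonal matrix $\Pi=\operatorname{diag}(\pi_1,\dots,\pi_n)\succeq0$, consider the Lyapunov equation
\begin{equation}\label{eq:lyap}
J=BJB-\Gamma^\top(I+H\Pi H)^{-1}\Gamma+B\Gamma^\top\Gamma B
\end{equation}
for $J\in\mathbb R^{k\times k}$. Put $s_l=1/(1+h_l^2\pi_l)\in(0,1]$ and $S=\operatorname{diag}(s_1,\dots,s_n)=(I+H\Pi H)^{-1}$. Then \eqref{eq:lyap} reads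
\begin{equation}\label{eq:matrix}
J+\Gamma^\top S\Gamma=B\,(J+\Gamma^\top\Gamma)\,B,
\end{equation}
and its $(i,j)$ entry reads
\begin{equation}\label{eq:entry}
(1-b_ib_j)\,J_{ij}=\sum_{l=1}^n\Gamma_{li}\Gamma_{lj}\,(b_ib_j-s_l).
\end{equation}
Since $b_ib_j\neq1$, the solution $J$ exists, is unique, and is symmetric.

A triple $(\Pi,J,\Gamma)$ is \emph{feasible} if $\Pi\succeq0$ is diagonal, \eqref{eq:lyap} holds and $J\succ0$. A matrix $\Pi$ is feasible if it belongs to a feasible triple, and the instance $(B,H)$ is feasible if some $\Pi$ is. The problem is to find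
\[
V=V(B,H)=\inf\{\operatorname{Tr}\Pi:\ (\Pi,J,\Gamma)\text{ feasible}\}.
\]
We call the column indices $i\in\{1,\dots,k\}$ of $\Gamma$ \emph{modes}, the row indices $l\in\{1,\dots,n\}$ \emph{channels}, and $\pi_l$ the \emph{power} on channel $l$. Modes and channels may be renumbered at will.

The value $V$ is the price of positivity. If $\Pi=0$ or $H=0$, then $S=I$ and $J=-\Gamma^\top\Gamma$ is never positive definite. In general $s_l$ enters $J_{ij}$ through the term $-s_l\sum_{m\ge0}(\Gamma_{li}b_i^m)(\Gamma_{lj}b_j^m)$, which is the $(i,j)$ entry of $-s_l$ times a positive semidefinite matrix. So more power on a channel lowers $s_l$ and raises $J$ in the semidefinite order, and $V$ is the least total power that makes $J\succ0$ possible.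

For $k=n=1$ we have $J=\Gamma^2(b^2-s)/(1-b^2)$, and feasibility means $\Gamma\neq0$ and $1+h^2\pi>b^{-2}$. For $b=\frac12$, $h=1$ this is $\pi>3$: the infimum is $3$, and it is not attained. The example suggests logarithmic coordinates. A feasible instance has all $b_i\neq0$, because $b_i=0$ gives $J_{ii}=-\sum_l s_l\Gamma_{li}^2\le0$ in \eqref{eq:entry}. So we may put
\[
\beta_i=-\log b_i^2>0,\qquad x_l=\log(1+h_l^2\pi_l)=-\log s_l\ge0 .
\]
We call $\beta_i$ the \emph{demand} of mode $i$ and $x_l$ the \emph{rate} of channel $l$. One mode on one channel needs $x>\beta$, and the rate $x$ costs the power $h^{-2}(e^x-1)$.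

Say that $\Gamma$ is of \emph{assignment type} if it has exactly one nonzero entry in each column; such a $\Gamma$ assigns each mode to one channel. Let $V_1=V_1(B,H)\ge V$ be the infimum of $\operatorname{Tr}\Pi$ over the feasible triples whose $\Gamma$ is of assignment type. The problem and the following conjecture come from Han, Sabag, Kostina and Hassibi \cite{HSKH}.

\medskip
\noindent\textbf{Conjecture} (Lyapunov positivity). \emph{For every feasible instance $(B,H)$ there is an optimal solution $\Gamma^*$ with exactly one nonzero entry per column.}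
\medskip

Because the infimum need not be attained, we read the conclusion as $V_1=V$, and we say that the conjecture \emph{holds for $(B,H)$} if $V_1(B,H)=V(B,H)$.

The diagonal of \eqref{eq:entry} speaks for the conjecture. In $(1-b_i^2)J_{ii}=\sum_l\Gamma_{li}^2(b_i^2-s_l)$, an entry $\Gamma_{li}$ helps only if $x_l>\beta_i$, and one such entry already makes $J_{ii}$ positive. In two cases this reasoning is a proof.

\begin{proposition}\label{prop:easy}
If $n=1$, or if $B=bI$ (in particular if $k=1$), the conjecture holds for every $H$ for which the instance is feasible. For $B=bI$, a diagonal $\Pi\succeq0$ is feasible if and only if $s_l<b^2$ for at least $k$ channels $l$.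
\end{proposition}

\begin{proof}
If $n=1$, then $J_{ii}>0$ forces $\Gamma_{1i}\neq0$ for each $i$, so every feasible $\Gamma$ is of assignment type. Let $B=bI$, and let $\gamma_l^\top$ be row $l$ of $\Gamma$. By \eqref{eq:entry}, $J=\sum_l\frac{b^2-s_l}{1-b^2}\gamma_l\gamma_l^\top$. If fewer than $k$ coefficients are positive, there is a vector $y\ne0$ orthogonal to the corresponding $\gamma_l$, and $y^\top Jy\le0$. So $J\succ0$ requires $k$ distinct channels $l_1,\dots,l_k$ with $s_{l_i}<b^2$. Given such channels, the matrix $\Gamma$ with entries $1$ in the positions $(l_i,i)$ and $0$ elsewhere is of assignment type and makes $J$ diagonal with positive diagonal. Every feasible $\Pi$ is therefore feasible with a $\Gamma$ of assignment type.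
\end{proof}

The diagonal does not tell the whole story: an entry of $\Gamma$ that lowers $J_{ii}$ may also cancel an off-diagonal entry of $J$, and the gain can exceed the loss.

\begin{theorem}\label{thm:counter}
The conjecture is false. The instance $B=\operatorname{diag}(\frac12,-\frac12)$, $H=\operatorname{diag}(2,1)$ is feasible, and $V\le3<\frac{15}4\le V_1$.
\end{theorem}

Behind the example is an exact description of the feasible powers. Let $x_{[1]}\ge x_{[2]}\ge\dots\ge x_{[n]}$ be the rates in decreasing order, and put $x_{[j]}=0$ for $j>n$.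

\begin{theorem}\label{thm:feasible}
Let $b_1,\dots,b_k$ be nonzero and distinct, numbered so that $|b_1|\le\dots\le|b_k|$, that is, $\beta_1\ge\dots\ge\beta_k$. A diagonal $\Pi\succeq0$ is feasible if and only if
\begin{equation}\label{eq:major}
x_{[1]}+\dots+x_{[m]}>\beta_1+\dots+\beta_m\qquad(m=1,\dots,k).
\end{equation}
Equivalently, for each $m\le k$ the product of the $\min(m,n)$ largest numbers $1+h_l^2\pi_l$ exceeds $\prod_{i\le m}b_i^{-2}$.
\end{theorem}

A matrix of assignment type treats the demands as indivisible: the rate of each channel must exceed the sum of the demands assigned to it (Proposition~\ref{prop:assign}). Theorem~\ref{thm:feasible} shows that a general $\Gamma$ can divide the demands among the channels, subject only to \eqref{eq:major}. The cost of a rate is strictly convex, so dividing often pays.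

Section~\ref{sec:example} proves Theorem~\ref{thm:counter} by a computation that contains the idea of Theorem~\ref{thm:feasible}, which is proved in Section~\ref{sec:feasible}. Section~\ref{sec:value} computes $V$ and $V_1$ and decides when they agree (Theorem~\ref{thm:value}). Section~\ref{sec:two} settles the case $k=2$ and shows that $V_1/V$ is unbounded (Theorem~\ref{thm:k2}). Section~\ref{sec:whichB} asks for which $B$ the conjecture holds for all $H$, and treats $H=hI$.

\section{Two modes of opposite sign}\label{sec:example}

Let $k=n=2$ and $B=\operatorname{diag}(b,-b)$ with $0<b<1$, so that both modes have the demand $\beta=-\log b^2$. The vectors $u=(1,1)^\top$ and $v=(1,-1)^\top$ are orthogonal, and $B$ exchanges them: $Bu=bv$ and $Bv=bu$. Let $\Gamma$ have the rows $u^\top$ and $\tau v^\top$, with $\tau\in\mathbb R$, and try $J=\lambda uu^\top+\mu vv^\top$. Then \eqref{eq:matrix} becomes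
\[
(\lambda+s_1)\,uu^\top+(\mu+s_2\tau^2)\,vv^\top=b^2(\lambda+1)\,vv^\top+b^2(\mu+\tau^2)\,uu^\top,
\]
that is,
\begin{equation}\label{eq:lm}
\lambda+s_1=b^2(\mu+\tau^2),\qquad \mu+s_2\tau^2=b^2(\lambda+1).
\end{equation}
Substituting each equation into the other gives
\begin{equation}\label{eq:lmsol}
(1-b^4)\lambda=b^4-s_1+b^2(1-s_2)\tau^2,\qquad(1-b^4)\mu=b^2(1-s_1)+(b^4-s_2)\tau^2 .
\end{equation}
This $J$ is the solution of \eqref{eq:lyap}, and $J\succ0$ if and only if $\lambda,\mu>0$.

For $\tau=0$ both modes sit on channel $1$, and $\lambda,\mu>0$ holds exactly when $s_1<b^4$, that is, $x_1>2\beta$: the demands add. Now suppose that neither channel can carry both modes, and that both have positive rate: $b^4<s_1,s_2<1$. Then $\lambda,\mu>0$ means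
\[
\frac{s_1-b^4}{b^2(1-s_2)}<\tau^2<\frac{b^2(1-s_1)}{s_2-b^4}.
\]
Such a $\tau$ exists if and only if
\[
b^4(1-s_1)(1-s_2)-(s_1-b^4)(s_2-b^4)=(1-b^4)(b^4-s_1s_2)
\]
is positive, that is, if and only if $x_1+x_2>2\beta$. The total demand $2\beta$ can thus be divided between the two channels in any proportion. A channel with $x_2<\beta$, useless for a single mode, still contributes its full rate.

\begin{proof}[Proof of Theorem~\ref{thm:counter}]
Take $b=\frac12$, $\Pi=\operatorname{diag}(2,1)$ and $\tau^2=\frac12$. Then $s_1=\frac19$, $s_2=\frac12$, and \eqref{eq:lmsol} gives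
\[
\tfrac{15}{16}\lambda=\tfrac1{16}-\tfrac19+\tfrac1{16}=\tfrac1{72},\qquad\tfrac{15}{16}\mu=\tfrac29-\tfrac7{32}=\tfrac1{288}.
\]
So $\lambda=\frac2{135}$, $\mu=\frac1{270}$, and the triple
\[
\Pi=\begin{pmatrix}2&0\\0&1\end{pmatrix},\qquad J=\begin{pmatrix}1/54&1/90\\1/90&1/54\end{pmatrix},\qquad\Gamma=\begin{pmatrix}1&1\\1/\sqrt2&-1/\sqrt2\end{pmatrix}
\]
is feasible. Hence $V\le3$.

Let $(\Pi,J,\Gamma)$ be feasible with $\Gamma$ of assignment type. For an invertible diagonal $\Delta$, the triple $(\Pi,\Delta J\Delta,\Gamma\Delta)$ is feasible too, since $\Delta$ commutes with $B$. So we may assume that the two nonzero entries of $\Gamma$ equal $1$. If both lie in row $l$, we are in the case $\tau=0$ with channel $l$ in place of channel $1$, and $s_l<\frac1{16}$. Then $h_l^2\pi_l>15$ and $\operatorname{Tr}\Pi>15/h_l^2\ge\frac{15}4$. If they lie in different rows, each row $l$ contains the only nonzero entry of some column $i$, and $\frac34J_{ii}=\frac14-s_l>0$. Then $4\pi_1>3$ and $\pi_2>3$, and again $\operatorname{Tr}\Pi>\frac34+3=\frac{15}4$. Hence $V_1\ge\frac{15}4$.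
\end{proof}

The exact values are $V=\frac{11}4$ and $V_1=\frac{15}4$; see Section~\ref{sec:two}.

What made the computation work is that the basis $u,v$ diagonalizes $J$, $\Gamma^\top\Gamma$ and $\Gamma^\top S\Gamma$ at once, at the price that it does not diagonalize $B$. For $\lambda,\mu>0$, $\tau\ne0$ and $s_1,s_2<1$ put
\[
w_1^2=\frac{\lambda+s_1}{\lambda+1}\in(s_1,1),\qquad w_2^2=\frac{\mu+s_2\tau^2}{\mu+\tau^2}\in(s_2,1),\qquad w_1,w_2>0 .
\]
The product of the two equations \eqref{eq:lm} says $w_1w_2=b^2$. This is the condition under which $\begin{pmatrix}0&w_2\\w_1&0\end{pmatrix}$, a matrix with singular values $w_1,w_2$, has the eigenvalues $\pm b$ and hence is similar to $B$. The general proof follows this pattern: each channel permits a singular value $w$ with $s_l<w^2\le1$, and the question is which singular values a matrix similar to $B$ can have.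

\section{The feasible powers}\label{sec:feasible}

For nonzero $b_i$ numbered as in Theorem~\ref{thm:feasible}, put $F(m)=\beta_1+\dots+\beta_m$. Let $T=\beta_1+\dots+\beta_k$ be the total demand.

\subsection{Normalizing $J$}

The constraint $J\succ0$ is hard to use in \eqref{eq:entry}, where $J$ is a quadratic function of $\Gamma$. A change of basis turns $J$ into $I$; the freedom in $J$ reappears as the freedom to replace $B$ by a similar matrix.

\begin{lemma}\label{lem:normal}
A diagonal $\Pi\succeq0$ is feasible if and only if there are $G\in\mathbb R^{n\times k}$ and a matrix $A=RBR^{-1}$, with $R$ real and invertible, such that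
\begin{equation}\label{eq:normal}
A^\top(I+G^\top G)A=I+G^\top SG .
\end{equation}
\end{lemma}

\begin{proof}
Let $R$ be invertible, $A=RBR^{-1}$, $J=R^\top R$ and $\Gamma=GR$. Multiply \eqref{eq:normal} by $R^\top$ on the left and by $R$ on the right. Since $AR=RB$, the left side becomes $BR^\top(I+G^\top G)RB=B(J+\Gamma^\top\Gamma)B$, and the right side becomes $J+\Gamma^\top S\Gamma$. So \eqref{eq:normal} is equivalent to \eqref{eq:matrix}. It remains to note that $R^\top R\succ0$, and that every $J\succ0$ has this form with $R=J^{1/2}$; then $G=\Gamma R^{-1}$.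
\end{proof}

\subsection{Necessity}

The determinant of $A$ does not depend on the unknown $R$, so we take determinants in \eqref{eq:normal}. This yields \eqref{eq:major} for $m=k$, and the other inequalities come from discarding modes. The $b_i$ need not be distinct here.

\begin{lemma}\label{lem:nec}
If $\Pi$ is feasible, then all $b_i$ are nonzero and $x_{[1]}+\dots+x_{[|I|]}>\sum_{i\in I}\beta_i$ for every nonempty set $I$ of modes. In particular \eqref{eq:major} holds.
\end{lemma}

\begin{proof}
That $b_i\neq0$ was seen in Section~\ref{sec:intro}. Let $(\Pi,J,\Gamma)$ be feasible. The equations \eqref{eq:entry} with $i,j\in I$ involve only the principal submatrix $J_I\succ0$, the columns of $\Gamma$ in $I$ and the $b_i$ with $i\in I$. So $\Pi$ is feasible for the instance with the modes in $I$ only, and it suffices to treat $I=\{1,\dots,k\}$.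

Let $G,A$ be as in Lemma~\ref{lem:normal}. Then $\det(I+G^\top SG)=(\det B)^2\det(I+G^\top G)$. We use two identities: $\det(I+XY)=\det(I+YX)$, and $\det(I+N)=\sum_L\det N_L$, where $N_L$ runs over all principal submatrices of $N$ and $\det N_\emptyset=1$. For $L\subseteq\{1,\dots,n\}$ put $d_L=\det(GG^\top)_L$ and $s_L=\prod_{l\in L}s_l$. Because $S$ is diagonal, the principal minor of $S^{1/2}GG^\top S^{1/2}$ on $L$ is $s_Ld_L$. Hence
\[
\det(I+G^\top SG)=\det(I+S^{1/2}GG^\top S^{1/2})=\sum_Ls_Ld_L,\qquad\det(I+G^\top G)=\sum_Ld_L .
\]
The matrix $GG^\top$ is positive semidefinite of rank at most $q=\min(k,n)$, so $d_L\ge0$, and $d_L=0$ for $|L|>q$. Thus $(\det B)^2$ is a weighted mean of the numbers $s_L$ with $|L|\le q$, in which $s_\emptyset=1$ has positive weight. Let $\sigma$ be the product of the $q$ smallest $s_l$. Since all $s_l\le1$, we have $s_L\ge\sigma$ for $|L|\le q$, so $\sigma\le(\det B)^2<1$. Then $s_\emptyset>\sigma$, and the mean strictly exceeds $\sigma$. Finally, $\sigma<(\det B)^2$ says $x_{[1]}+\dots+x_{[q]}>T$, and $x_{[j]}=0$ for $q<j\le k$.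
\end{proof}

\subsection{Eigenvalues and singular values}

To solve \eqref{eq:normal}, put $D=I+G^\top G$ and $M=D^{1/2}AD^{-1/2}$. Then $M$ is similar to $B$, and \eqref{eq:normal} reads $M^\top M=D^{-1/2}(I+G^\top SG)D^{-1/2}$. Suppose that $G$ has at most one nonzero entry in each row and each column. Then the right side is a diagonal matrix $W^2$, and an entry $g$ in row $l$ contributes the diagonal entry $(1+s_lg^2)/(1+g^2)$, which for $s_l<1$ takes every value in $(s_l,1]$. (It is $G$ that is sparse; $\Gamma=GR$ in general is not.) So we need a matrix $M$ with $M^\top M=W^2$ and with the eigenvalues $b_i$.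

Recall that the singular values of a real square matrix $X$ are the nonnegative square roots of the eigenvalues of $X^\top X$. They do not change when $X$ is multiplied on either side by an orthogonal matrix, and $X=U_1WU_2^\top$ with $U_1,U_2$ orthogonal and $W$ the diagonal matrix of the singular values in any prescribed order. The existence result that we need is the real case of Horn's theorem; we include a proof.

\begin{lemma}\label{lem:horn}
Let $w_1\ge\dots\ge w_k>0$, and let $a_1,\dots,a_k$ be real with $|a_1|\ge\dots\ge|a_k|>0$. Suppose that $\prod_{i\le m}|a_i|\le\prod_{i\le m}w_i$ for $m=1,\dots,k$, with equality for $m=k$. Then there is a real upper triangular matrix with diagonal $a_1,\dots,a_k$ and singular values $w_1,\dots,w_k$.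
\end{lemma}

\begin{proof}
We use induction on $k$; for $k=1$ take the matrix $(a_1)$. Let $k\ge2$. The idea is to merge two neighboring singular values that enclose $|a_1|$ into a $2\times2$ block with first diagonal entry $a_1$.

The case $m=1$ gives $|a_1|\le w_1$. Dividing the equality for $m=k$ by the inequality for $m=k-1$ gives $w_k\le|a_k|\le|a_1|$. So there is $j\le k-1$ with $w_j\ge|a_1|\ge w_{j+1}$. Put $d=w_jw_{j+1}/|a_1|\in[w_{j+1},w_j]$ and choose a real $t$ with
\[
t^2=\frac{(w_j^2-a_1^2)(a_1^2-w_{j+1}^2)}{a_1^2}=w_j^2+w_{j+1}^2-a_1^2-d^2 .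
\]
For $X_0=\begin{pmatrix}a_1&t\\0&d\end{pmatrix}$, the matrix $X_0^\top X_0$ has trace $a_1^2+t^2+d^2=w_j^2+w_{j+1}^2$ and determinant $a_1^2d^2=w_j^2w_{j+1}^2$. So $X_0$ has the singular values $w_j,w_{j+1}$.

The sequence $w'=(w_1,\dots,w_{j-1},d,w_{j+2},\dots,w_k)$ of length $k-1$ is nonincreasing, and it satisfies the hypotheses together with $(a_2,\dots,a_k)$. Indeed, for $m\le j-1$,
\[
\prod_{i\le m}w_i'=\prod_{i\le m}w_i\ge\prod_{i=1}^m|a_i|\ge\prod_{i=2}^{m+1}|a_i|,
\]
and for $j\le m\le k-1$,
\[
\prod_{i\le m}w_i'=\frac1{|a_1|}\prod_{i\le m+1}w_i\ge\prod_{i=2}^{m+1}|a_i|,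
\]
with equality for $m=k-1$. By induction there is a real upper triangular $A'$ with diagonal $a_2,\dots,a_k$ and singular values $w'$. Write $A'=U\,(d\oplus E)\,U'$ with $U,U'$ orthogonal, where $E$ is diagonal and lists the $w_i$ with $i\ne j,j+1$. The matrix $X=X_0\oplus E$ has the singular values $w_1,\dots,w_k$; its first column is $a_1e_1$, and its lower right block of size $k-1$ is $d\oplus E$. Therefore
\[
(1\oplus U)\,X\,(1\oplus U')=\begin{pmatrix}a_1&*\\0&A'\end{pmatrix}
\]
has the required diagonal and singular values.
\end{proof}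

\subsection{Sufficiency}

\begin{proof}[Proof of Theorem~\ref{thm:feasible}]
Necessity is Lemma~\ref{lem:nec}. Assume \eqref{eq:major}, and number the channels so that $x_l=x_{[l]}$ for $l\le n$.

\emph{Step 1: the singular values.} We want $w_j=e^{-\omega_j/2}$ with $w_j^2\in(s_j,1)$ or $w_j=1$, which means $0<\omega_j<x_{[j]}$ or $\omega_j=0$. Lemma~\ref{lem:horn} also requires $\sum_j\omega_j=T$ exactly, whereas the rates have a surplus. So we shrink the rates slightly and then cut them off when their sum reaches $T$. Choose $\varepsilon\in(0,1)$ so small that $y_j=(1-\varepsilon)x_{[j]}$ satisfies $\sum_{j\le m}y_j\ge F(m)$ for all $m\le k$. Let $r\le k$ be the least index with $\sum_{j\le r}y_j\ge T$, and put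
\[
\omega_j=y_j\quad(j<r),\qquad\omega_r=T-\sum_{j<r}y_j\in(0,y_r],\qquad\omega_j=0\quad(r<j\le k).
\]
Then $\omega_1\ge\dots\ge\omega_k\ge0$ and $\sum_{j\le k}\omega_j=T$. Also $\sum_{j\le m}\omega_j\ge F(m)$ for all $m\le k$: for $m<r$ by the choice of $\varepsilon$, and for $m\ge r$ because the sum is $T\ge F(m)$. If $\omega_j>0$, then $0<\omega_j\le(1-\varepsilon)x_{[j]}<x_{[j]}$, and in particular $j\le n$. Put $w_j=e^{-\omega_j/2}$ and $W=\operatorname{diag}(w_1,\dots,w_k)$.

\emph{Step 2: a matrix $OW$ with eigenvalues $b_i$.} The sequences $w_j=e^{-\omega_j/2}$ and $|b_j|=e^{-\beta_j/2}$ are nondecreasing, so their $m$ largest terms are those with $j>k-m$. We have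
\[
\sum_{j>k-m}\omega_j=T-\sum_{j\le k-m}\omega_j\le T-F(k-m)=\sum_{j>k-m}\beta_j ,
\]
with $F(0)=0$ and equality for $m=k$. Hence the product of the $m$ largest $w_j$ is at least the product of the $m$ largest $|b_j|$, with equality for $m=k$. Lemma~\ref{lem:horn}, applied to both sequences in reverse order, gives a real matrix $A_0=U_1WU_2^\top$ with $U_1,U_2$ orthogonal and with eigenvalues $b_1,\dots,b_k$. Put $O=U_2^\top U_1$. Then $O$ is orthogonal, and $OW=U_2^\top A_0U_2$ has the same eigenvalues.

\emph{Step 3: the matrix $G$.} For $j\le k$ put $g_j=0$ if $\omega_j=0$. If $\omega_j>0$, then $j\le n$ and $s_j=e^{-x_{[j]}}<w_j^2<1$, and we put $g_j^2=(1-w_j^2)/(w_j^2-s_j)$. Let $G\in\mathbb R^{n\times k}$ have the entries $G_{jj}=g_j$ for $j\le\min(n,k)$ and zeros elsewhere. Then $D=I+G^\top G=\operatorname{diag}(1+g_j^2)$, and $I+G^\top SG$ is diagonal, with $j$th entry $1+s_jg_j^2$ if $\omega_j>0$ and $1$ if $\omega_j=0$. In the first case the definition of $g_j$ says $1+s_jg_j^2=w_j^2(1+g_j^2)$; in the second, $w_j^2(1+g_j^2)=1$. So $I+G^\top SG=W^2D$.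

\emph{Step 4: conclusion.} Put $A=D^{-1/2}(OW)D^{1/2}$. Since $D$ and $W$ are diagonal,
\[
A^\top DA=D^{1/2}WO^\top OWD^{1/2}=W^2D,
\]
which is \eqref{eq:normal}. The real matrix $A$ has the $k$ distinct real eigenvalues $b_i$, so $A=RBR^{-1}$, where the columns of $R$ are real eigenvectors. By Lemma~\ref{lem:normal}, $\Pi$ is feasible.
\end{proof}

\begin{remark}\label{rem:hyp}
Distinctness is used only in Step 4, to pass from ``has the eigenvalues of $B$'' to ``is similar to $B$''. It cannot be dropped. For $B=bI$ with $b\neq0$, Proposition~\ref{prop:easy} says that $\Pi$ is feasible if and only if $x_{[k]}>-\log b^2$. If $k\ge2$ and $n=1$, this never holds, although \eqref{eq:major} holds for large $x_1$. The signs of the $b_i$ enter Theorem~\ref{thm:feasible} only through distinctness: $\operatorname{diag}(b,-b)$ and $\operatorname{diag}(b,b)$ have the same demands, and only the first can divide them. Besides the solvability of \eqref{eq:lyap}, the hypothesis $|b_i|<1$ gives the strict inequality in Lemma~\ref{lem:nec} and the bound $T\ge F(m)$ in Step 1.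
\end{remark}

\section{The two infima}\label{sec:value}

Assume that all $b_i$ are nonzero and that $H\neq0$; otherwise the instance is infeasible. Number the channels so that $h_l\neq0$ exactly for $l\le p$, where $p\ge1$. A channel with $h_l=0$ has rate $0$ at any power. For $l\le p$ put $c_l=h_l^{-2}$, so that $\pi_l=c_l(e^{x_l}-1)$, and define
\[
\Phi(x)=\sum_{l\le p}c_l(e^{x_l}-1)\qquad(x\in\mathbb R^p_{\ge0}).
\]
If $\Pi$ has the rates $x=(x_1,\dots,x_p)$ on the first $p$ channels, then $\operatorname{Tr}\Pi\ge\Phi(x)$, with equality when $\pi_l=0$ for $l>p$. The function $\Phi$ is strictly increasing in each coordinate and strictly convex. From $e^t\ge1+t$, strict for $t\neq0$, we get the tangent inequality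
\begin{equation}\label{eq:tangent}
\Phi(x)-\Phi(z)\ge\sum_{l\le p}c_le^{z_l}(x_l-z_l),\qquad\text{with equality only if }x=z .
\end{equation}
We call $c_le^{z_l}$ the \emph{marginal cost} of channel $l$ at $z$.

For $\Gamma$ of assignment type the problem splits into one-channel problems. For a map $f$ from modes to channels put $I_l=f^{-1}(l)$, and call $f$ \emph{admissible} if for each $l$ the numbers $b_i$, $i\in I_l$, are distinct. For $f\colon\{1,\dots,k\}\to\{1,\dots,p\}$, the \emph{assignment vector} $x^f\in\mathbb R^p_{\ge0}$ is given by $x^f_l=\sum_{i\in I_l}\beta_i$. Its entries are subset sums of the demands, and they add up to $T$.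

\begin{proposition}\label{prop:assign}
Let $f\colon\{1,\dots,k\}\to\{1,\dots,n\}$ and a diagonal $\Pi\succeq0$ be given. A feasible triple $(\Pi,J,\Gamma)$ in which the only nonzero entry of column $i$ of $\Gamma$ lies in row $f(i)$, for each $i$, exists if and only if all $b_i\neq0$, the map $f$ is admissible, and $x_l>\sum_{i\in I_l}\beta_i$ for each $l$ with $I_l\neq\emptyset$. Consequently, if all $b_i\ne0$ and some map into $\{1,\dots,p\}$ is admissible, then
\begin{equation}\label{eq:V1}
V_1=\min\{\Phi(x^f):\ f\colon\{1,\dots,k\}\to\{1,\dots,p\}\text{ admissible}\}.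
\end{equation}
\end{proposition}

\begin{proof}
If $f(i)\neq f(j)$, no row of $\Gamma$ meets both columns $i$ and $j$ in a nonzero entry, and \eqref{eq:entry} gives $J_{ij}=0$. So $J$ is block diagonal, and the block on $I_l$ solves the problem with the modes in $I_l$ and the single channel $l$. It suffices to prove the equivalence for each nonempty block.

Let the block be positive definite. Lemma~\ref{lem:nec} with $n=1$ gives $b_i\neq0$ and $x_l>\sum_{i\in I_l}\beta_i$. If $b_i=b_j=b$ for some $i\neq j$ in $I_l$, then by \eqref{eq:entry} the principal submatrix of $J$ on $\{i,j\}$ is $\frac{b^2-s_l}{1-b^2}\gamma\gamma^\top$ with $\gamma=(\Gamma_{li},\Gamma_{lj})^\top$, which is singular. So the $b_i$ in the block are distinct. Conversely, let them be nonzero and distinct, and let $x_l>\sum_{i\in I_l}\beta_i$. For one channel the left side of \eqref{eq:major} is $x_l$ for every $m$, so \eqref{eq:major} holds. Theorem~\ref{thm:feasible} provides a row that makes the block positive definite, and this row has no zero entry because $J_{ii}>0$.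

If $h_l=0$, then $x_l=0$ and the condition forces $I_l=\emptyset$; so $f$ maps into $\{1,\dots,p\}$. For a fixed admissible $f$, the permitted rates are those with $x\ge x^f$ and strict inequality on the image of $f$, and the infimum of the trace is $\Phi(x^f)$ by monotonicity and continuity. There are finitely many $f$.
\end{proof}

Now let the $b_i$ be distinct, so that every $f$ is admissible, and number modes and channels so that $\beta_1\ge\dots\ge\beta_k$ and $c_1\le\dots\le c_p$, that is, $h_1^2\ge\dots\ge h_p^2>0$. Condition \eqref{eq:major} is symmetric in the channels, and it is cheapest to give the largest rate to the cheapest channel. This leads to the polyhedron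
\[
Q=\Big\{x\in\mathbb R^p_{\ge0}:\ \sum_{l\le\min(m,p)}x_l\ge F(m)\ \text{ for }m=1,\dots,k\Big\}.
\]
It is closed and convex and contains $(T,0,\dots,0)$. Since $\Phi$ is continuous, strictly convex and tends to $\infty$ as $|x|\to\infty$ in $\mathbb R^p_{\ge0}$, it has a unique minimizer $x^*$ on $Q$.

\begin{theorem}\label{thm:value}
Let the $b_i$ be nonzero and distinct, and let $H\neq0$.
\begin{enumerate}
\item[(i)] $V=\min_Q\Phi=\Phi(x^*)$.
\item[(ii)] $V_1$ is the minimum of $\Phi$ over all assignment vectors.
\item[(iii)] The conjecture holds for $(B,H)$ if and only if $x^*$ is an assignment vector.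
\end{enumerate}
\end{theorem}

\begin{proof}
For $x\in\mathbb R^p_{\ge0}$ let $x^\downarrow$ be its decreasing rearrangement. The rearrangement inequality states that, for $c_1\le\dots\le c_p$, the sum $\sum_lc_la_l$ over all orderings of given reals $a_l$ is smallest when $a_1\ge\dots\ge a_p$. With $a_l=e^{x_l}$ it gives $\Phi(x^\downarrow)\le\Phi(x)$.

(i) Let $\Pi$ be feasible with rates $x$ on the first $p$ channels. The other rates vanish, so $x_{[1]}+\dots+x_{[m]}=\sum_{l\le\min(m,p)}x^\downarrow_l$, and Lemma~\ref{lem:nec} gives $x^\downarrow\in Q$. Hence $\operatorname{Tr}\Pi\ge\Phi(x)\ge\Phi(x^\downarrow)\ge\Phi(x^*)$. Conversely, for $\varepsilon>0$ let $\Pi_\varepsilon$ have the rates $(1+\varepsilon)x^*$ on the first $p$ channels and power $0$ on the others. The sum of its $m$ largest rates is at least $(1+\varepsilon)\sum_{l\le\min(m,p)}x^*_l\ge(1+\varepsilon)F(m)>F(m)$. So $\Pi_\varepsilon$ is feasible by Theorem~\ref{thm:feasible}, and $\operatorname{Tr}\Pi_\varepsilon=\Phi((1+\varepsilon)x^*)\to\Phi(x^*)$ as $\varepsilon\to0$.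

(ii) This is \eqref{eq:V1}.

(iii) If $x^*$ is an assignment vector, then $V_1\le\Phi(x^*)=V$. Conversely, let $V_1=V$, so that $\Phi(x)=\Phi(x^*)$ for some $x=x^f$. The set $f(\{1,\dots,m\})$ has at most $\min(m,p)$ elements, and the sum of the $x_l$ over it is at least $F(m)$. So the sum of the $\min(m,p)$ largest entries of $x$ is at least $F(m)$, that is, $x^\downarrow\in Q$. Since $\Phi(x^\downarrow)\le\Phi(x)=\min_Q\Phi$, uniqueness gives $x^\downarrow=x^*$. Finally, $x^\downarrow$ is the assignment vector of $f$ followed by a permutation of the channels.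
\end{proof}

In particular, every instance with distinct nonzero $b_i$ and $H\neq0$ is feasible, and the conjecture fails as soon as one entry of $x^*$ is not a subset sum of the demands.

\section{Two modes}\label{sec:two}

When only two channels matter, the minimization over $Q$ is one-dimensional. We keep the notation of Theorem~\ref{thm:value}.

\begin{lemma}\label{lem:two}
Let the $b_i$ be nonzero and distinct, and let $k,p\ge2$ with $k=2$ or $p=2$. Put $t_0=\frac12\big(T+\log\frac{c_2}{c_1}\big)$, and let $t^*$ be the point of $[\beta_1,T]$ nearest to $t_0$. Then $x^*=(t^*,T-t^*,0,\dots,0)$.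
\end{lemma}

\begin{proof}
In both cases $Q$ is given by $x\ge0$, $x_1\ge\beta_1$ and $x_1+x_2\ge T$: for $k=2$ these are all the constraints, and for $p=2$ the constraints with $m\ge2$ read $x_1+x_2\ge F(m)$, of which $m=k$ is the strongest. Since $\Phi$ is strictly increasing in each coordinate, $x^*_l=0$ for $l\ge3$. Also $x_1^*+x_2^*=T$. Otherwise we could decrease $x_2^*$ if $x_2^*>0$, and if $x_2^*=0$ then $x_1^*>T>\beta_1$ and we could decrease $x_1^*$. So $x^*_1$ minimizes $\varphi(t)=c_1e^t+c_2e^{T-t}$ over $[\beta_1,T]$. The derivative $c_1e^t-c_2e^{T-t}$ is strictly increasing and vanishes at $t_0$, so the minimizer is $t^*$.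
\end{proof}

At $t_0$ the marginal costs of the two channels are equal. For $k=2$ the endpoints $(\beta_1,\beta_2)$ and $(T,0)$ of the segment on which $x^*$ lies are assignment vectors, and the conjecture fails exactly when the balance point lies strictly between them (Figure~\ref{fig:Q}).

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=1.7]
\fill[gray!20] (1.386,3.1) -- (1.386,1.386) -- (2.773,0) -- (3.4,0) -- (3.4,3.1) -- cycle;
\draw[->] (0,0) -- (3.6,0) node[right] {$x_1$};
\draw[->] (0,0) -- (0,3.2) node[above] {$x_2$};
\draw[thick] (1.386,3.1) -- (1.386,1.386) -- (2.773,0) -- (3.4,0);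
\draw[domain=0:2.484,smooth,samples=40] plot (\x,{ln(4-exp(\x)/4)});
\draw[dashed,domain=0:2.772,smooth,samples=40] plot (\x,{ln(5-exp(\x)/4)});
\node[left] at (0,1.30) {\small $11/4$};
\node[left] at (0,1.58) {\small $15/4$};
\fill (0,2.773) circle (0.04) node[right] {\small $(0,T)$};
\fill (1.386,1.386) circle (0.04) node[above right] {\small $(\beta,\beta)$};
\fill (2.773,0) circle (0.04) node[below] {\small $(T,0)$};
\draw[fill=white] (2.079,0.693) circle (0.04) node[below left] {\small $x^*$};
\node at (2.7,2.3) {$Q$};
\end{tikzpicture}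
\caption{The plane of rates for $B=\operatorname{diag}(\frac12,-\frac12)$, $H=\operatorname{diag}(2,1)$, where $\beta=\log4$ and $T=\log16$. Shaded: the polyhedron $Q$. Black dots: the assignment vectors. The level curve $\Phi=11/4$ of the total power (solid) touches $Q$ at the minimizer $x^*=(\log8,\log2)$; the cheapest assignment vectors lie on the level curve $\Phi=15/4$ (dashed).}\label{fig:Q}
\end{figure}

\begin{theorem}\label{thm:k2}
Let $k=2$, let $(B,H)$ be feasible, and number modes and channels so that $|b_1|\le|b_2|$ and $h_1^2\ge\dots\ge h_n^2$. The conjecture fails for $(B,H)$ if and only if $b_1\neq b_2$, $n\ge2$, $h_2\neq0$ and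
\begin{equation}\label{eq:window}
\frac{b_2^2}{b_1^2}<\frac{h_1^2}{h_2^2}<\frac1{b_1^2b_2^2}.
\end{equation}
In that case
\[
V=\frac2{|h_1h_2b_1b_2|}-\frac1{h_1^2}-\frac1{h_2^2}.
\]
Given $b_1\neq b_2$, the interval for $h_1^2/h_2^2$ in \eqref{eq:window} is never empty. The ratio $V_1/V$ is unbounded.
\end{theorem}

\begin{proof}
Feasibility gives $b_1,b_2\neq0$ and $p\ge1$. If $b_1=b_2$, the conjecture holds by Proposition~\ref{prop:easy}. Let $b_1\neq b_2$. If $p=1$, that is, $n=1$ or $h_2=0$, then $Q=[T,\infty)$ and $x^*=T$ is an assignment vector, so the conjecture holds by Theorem~\ref{thm:value}(iii).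

Let $p\ge2$ and apply Lemma~\ref{lem:two}. We have $c_2/c_1=h_1^2/h_2^2$, $e^{\beta_1-\beta_2}=b_2^2/b_1^2$ and $e^T=b_1^{-2}b_2^{-2}$. So \eqref{eq:window} says $\beta_1-\beta_2<\log\frac{c_2}{c_1}<T$, which is $\beta_1<t_0<T$. If this fails, $x^*$ is $(\beta_1,\beta_2,0,\dots,0)$ or $(T,0,\dots,0)$, an assignment vector. If it holds, $x_1^*=t_0$ lies strictly between $\beta_1$ and $T$, and so differs from the subset sums $0\le\beta_2\le\beta_1$ and $T$. Then $x^*$ is not an assignment vector. In this case $c_1e^{t_0}=c_2e^{T-t_0}=\sqrt{c_1c_2}\,e^{T/2}$, so $V=2\sqrt{c_1c_2}\,e^{T/2}-c_1-c_2$, the stated value. The interval is nonempty because $b_2^4<1$; its left end is at least $1$, so it is compatible with $h_1^2\ge h_2^2$.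

For the ratio let $n=2$, $u>1$, $b_1=-b_2=u^{-1/2}$, $c_1=1$, $c_2=u$. Then $\beta_1=\beta_2=\log u$, condition \eqref{eq:window} reads $1<u<u^2$, and $V=2u^{3/2}-1-u$. The assignment vectors $(\log u,\log u)$, $(2\log u,0)$ and $(0,2\log u)$ cost $(u-1)+u(u-1)=u^2-1$, $u^2-1$ and $u(u^2-1)$, so $V_1=u^2-1$. Hence $V_1/V\to\infty$ as $u\to\infty$.
\end{proof}

For the instance of Theorem~\ref{thm:counter}, condition \eqref{eq:window} reads $1<4<16$. It is the case $u=4$ of the last family with all $c_l$, and hence $\Phi$, divided by $4$. This gives $V=\frac{11}4$ and $V_1=\frac{15}4$.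

\section{Dependence on $B$ and on $H$}\label{sec:whichB}

The assignment vectors form a finite set that depends on $B$ alone, while $x^*$ moves with $H$. To defeat the conjecture for a given $B$, we pick a target $z$ with an entry that is not a subset sum of the demands, and then choose $H$ so that the marginal costs at $z$ are equal on the channels in use. By \eqref{eq:tangent}, $z$ then minimizes $\Phi$ among all rate vectors with the same total. Let $\Sigma$ be the finite set of subset sums of $\beta_1,\dots,\beta_k$.

\begin{theorem}\label{thm:whichB}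
\begin{enumerate}
\item[(i)] If $k,n\ge2$ and the $b_i$ are nonzero and distinct, the conjecture fails for a nonempty open set of diagonal matrices $H$.
\item[(ii)] If $n\ge k\ge2$, all $b_i$ are nonzero and $B$ is not a multiple of $I$ (repetitions among the $b_i$ are allowed), the conjecture fails for some $H$.
\end{enumerate}
\end{theorem}

\begin{proof}
(i) Let $\beta_1\ge\dots\ge\beta_k$. We use two channels and make the others too expensive. For $c\in(0,\infty)^n$ put
\[
\theta=\tfrac12\big(T+\log\tfrac{c_2}{c_1}\big),\qquad\mu=\sqrt{c_1c_2}\,e^{T/2},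
\]
so that $c_1e^\theta=c_2e^{T-\theta}=\mu$. Let $\mathcal U$ be the set of $c$ with $\max(\beta_1,T/2)<\theta<T$, $\theta\notin\Sigma$, and $c_l>\mu$ for $l\ge3$. It is open. It is nonempty: the interval is nondegenerate since $k\ge2$, and for any $\theta_0\notin\Sigma$ in it, $c=(e^{-\theta_0},e^{\theta_0-T},2,\dots,2)$ has $\theta=\theta_0$ and $\mu=1$. So the $H$ with all $h_l\neq0$ and $(h_l^{-2})_l\in\mathcal U$ form a nonempty open set.

Fix such an $H$; then $p=n$. From $\theta>T/2$ we get $c_1<c_2$, and from $\theta<T$ we get $c_2<\mu<c_l$ for $l\ge3$. After renumbering the channels $l\ge3$, the $c_l$ are nondecreasing, as Theorem~\ref{thm:value} requires. The point $z=(\theta,T-\theta,0,\dots,0)$ lies in $Q$, since $\theta\ge\beta_1$ and $T\ge F(m)$. Every $x\in Q$ has $\sum_lx_l\ge T$, and \eqref{eq:tangent} gives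
\[
\Phi(x)-\Phi(z)\ge\mu\sum_{l\le2}(x_l-z_l)+\sum_{l\ge3}c_lx_l\ge\mu\Big(\sum_lx_l-T\Big)\ge0 .
\]
So $x^*=z$, which is not an assignment vector because $\theta\notin\Sigma$. By Theorem~\ref{thm:value}(iii) the conjecture fails.

(ii) With repeated $b_i$, Theorems~\ref{thm:feasible} and~\ref{thm:value} are not available for the whole instance. We get the lower bound on $V$ from Lemma~\ref{lem:nec}, and the upper bound by letting just two distinct modes share two channels while every other mode has a channel of its own. This is where $n\ge k$ is used.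

Number the modes so that $b_1\neq b_2$ and $\beta_1\ge\beta_2$; no order is imposed on the others. Choose $\delta\in(0,\beta_2)$ with $\beta_1+\delta\notin\Sigma$, and put
\[
z_1=\beta_1+\delta,\qquad z_2=\beta_2-\delta,\qquad z_l=\beta_l\quad(3\le l\le k),
\]
so that $z>0$ and $\sum_lz_l=T$. Let $h_l=e^{z_l/2}$ for $l\le k$ and $h_l=0$ for $l>k$. Then $p=k$, $c_l=e^{-z_l}$, and all marginal costs at $z$ equal $1$. By \eqref{eq:tangent},
\begin{equation}\label{eq:water}
\Phi(x)>\Phi(z)\qquad\text{for all }x\in\mathbb R^k_{\ge0}\text{ with }x\neq z\text{ and }\textstyle\sum_lx_l\ge T .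
\end{equation}

We show that the instance is feasible and $V=\Phi(z)$. If $\Pi$ is feasible, with rates $x$ on the first $k$ channels, then $\sum_{l\le k}x_l>T$ by Lemma~\ref{lem:nec}, since the other rates vanish; so $\operatorname{Tr}\Pi\ge\Phi(x)>\Phi(z)$. Conversely, let $\Pi_\varepsilon$ have the rates $(1+\varepsilon)z$ on the first $k$ channels and power $0$ on the others, where $\varepsilon>0$. For the modes $1,2$ on the channels $1,2$, condition \eqref{eq:major} holds: $z_1>z_2$, $(1+\varepsilon)z_1>\beta_1$ and $(1+\varepsilon)(z_1+z_2)>\beta_1+\beta_2$. Since $b_1\neq b_2$, Theorem~\ref{thm:feasible} gives $2\times2$ matrices $\Gamma'$ and $J'\succ0$ for this subproblem. Let $\Gamma$ have $\Gamma'\oplus I_{k-2}$ as its first $k$ rows and zero rows below. By \eqref{eq:entry}, $J$ is the direct sum of $J'$ and the numbers $(b_l^2-s_l)/(1-b_l^2)$ for $3\le l\le k$, which are positive because $(1+\varepsilon)\beta_l>\beta_l$. So $\Pi_\varepsilon$ is feasible, and its trace tends to $\Phi(z)$ as $\varepsilon\to0$.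

The map $f(i)=i$ is admissible, so \eqref{eq:V1} applies: $V_1=\Phi(x^f)$ for some admissible $f$. The entries of $x^f$ add up to $T$, and $x^f\neq z$ because $z_1\notin\Sigma$. By \eqref{eq:water}, $V_1>\Phi(z)=V$.
\end{proof}

Proposition~\ref{prop:easy} and Theorem~\ref{thm:whichB}(ii) together give the following.

\begin{corollary}\label{cor:scalar}
Let $n\ge k$ and let $B$ be invertible. The conjecture holds for all $H$ for which $(B,H)$ is feasible if and only if $B$ is a multiple of $I$.
\end{corollary}

For $k=2$ the failure needs unequal channels: the left end of the interval in \eqref{eq:window} is at least $1$. With equal channels in sufficient number the conjecture is true, but a shortage of channels can again break it.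

\begin{theorem}\label{thm:equal}
Let $H=hI$ with $h\neq0$, and let the $b_i$ be nonzero and distinct.
\begin{enumerate}
\item[(i)] If $n\ge k$, the conjecture holds.
\item[(ii)] If $n=2$, $k=3$ and $|b_1|\le|b_2|\le|b_3|$, the conjecture fails if and only if $b_1^2>b_2^2b_3^2$.
\end{enumerate}
\end{theorem}

\begin{proof}
Here $p=n$ and $c_l=c=h^{-2}$ for all $l$. Let $\beta_1\ge\dots\ge\beta_k$.

(i) The assignment vector $z=(\beta_1,\dots,\beta_k,0,\dots,0)$ lies in $Q$. Let $x\in Q$ and put $\eta_m=\sum_{l\le m}(x_l-\beta_l)$, so that $\eta_m\ge0$ for $m\le k$. By \eqref{eq:tangent}, $x_l\ge0$ for $l>k$, and summation by parts,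
\[
\frac{\Phi(x)-\Phi(z)}c\ge\sum_{l\le k}e^{\beta_l}(x_l-\beta_l)=\sum_{m<k}\big(e^{\beta_m}-e^{\beta_{m+1}}\big)\eta_m+e^{\beta_k}\eta_k\ge0 .
\]
So $x^*=z$, and Theorem~\ref{thm:value}(iii) applies.

(ii) Lemma~\ref{lem:two} applies with $p=2$ and $t_0=T/2$. If $\beta_1\ge T/2$, then $x^*=(\beta_1,\beta_2+\beta_3)$ is an assignment vector. If $\beta_1<T/2$, then $x^*=(T/2,T/2)$. Were this an assignment vector, the three modes would split into two nonempty sets of demand $T/2$ each. One of the sets would be a single mode $i$ with $\beta_i=T/2$, contrary to $\beta_i\le\beta_1<T/2$. So the conjecture fails if and only if $\beta_1<T/2$, that is, $\beta_1<\beta_2+\beta_3$, which is $b_1^2>b_2^2b_3^2$.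
\end{proof}

\begin{remark}\label{rem:scope}
Theorems~\ref{thm:feasible} and~\ref{thm:value} assume that the $b_i$ are distinct. For repeated $b_i$ we have proved the necessary conditions of Lemma~\ref{lem:nec}, Propositions~\ref{prop:easy} and~\ref{prop:assign}, and Theorem~\ref{thm:whichB}(ii). We do not claim a full classification when some of the $b_i$ coincide.
\end{remark}

\begin{thebibliography}{1}

\bibitem{HSKH}
Barron Han, Oron Sabag, Victoria Kostina, and Babak Hassibi,
\emph{Coded Kalman Filtering over MIMO Gaussian Channels with Feedback},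
arXiv:2406.17196 (2024).

\end{thebibliography}
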